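\title{The constrained Ramsey number for a rainbow $P_5$ can exceed the three-color Ramsey number}

\begin{abstract}
For a graph $H$, let $f(H,P_5)$ be the least $n$ such that every edge-coloring of $K_n$, with any number of colors, contains a monochromatic copy of $H$ or a rainbow path on five vertices, and let $R_3(H)$ be the three-color Ramsey number of $H$. One always has $f(H,P_5)\ge R_3(H)$, and it has been conjectured that equality holds for every $H$. We disprove this by a short argument: the disjoint union of $K_5$ and a large matching is a counterexample. We then determine both numbers exactly for $H=A\cup mK_2$, where $A$ is a fixed non-bipartite graph without isolated vertices and $m$ is large. It follows that there are counterexamples of every chromatic number at least $3$ and that the ratio $f(H,P_5)/R_3(H)$ is unbounded.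
\end{abstract}

\section{Introduction}\label{sec:intro}

Ramsey's theorem finds monochromatic subgraphs in edge-colored complete graphs when the number of colors is bounded. Without such a bound nothing monochromatic can be forced, because every edge may receive its own color. That coloring is full of \emph{rainbow} subgraphs, whose edges have pairwise distinct colors, and one is led to ask for one of the two extremes. For graphs $H$ and $G$, the \emph{constrained Ramsey number} (also called rainbow Ramsey number) $f(H,G)$ is the least $n$ such that every edge-coloring of $K_n$, with any number of colors, contains a monochromatic copy of $H$ or a rainbow copy of $G$. For a positive integer $k$, the \emph{$k$-color Ramsey number} $R_k(H)$ is the least $n$ such that every map $E(K_n)\to\{1,\dots,k\}$, surjective or not, produces a monochromatic copy of $H$; it is finite by Ramsey's theorem. Copies are subgraphs, not necessarily induced. A coloring of $K_N$ that avoids the forbidden configurations restricts to such a coloring of every smaller complete graph, so it shows $f(H,G)>N$ or $R_k(H)>N$; for the same reason every $k$-coloring of $K_n$ with $n\ge R_k(H)$ contains a monochromatic $H$.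

Let $P_t$ be the path on $t$ vertices. A rainbow $P_t$ needs $t-1$ colors, so $f(H,P_t)\ge R_{t-2}(H)$, and the question is whether further colors help to avoid $H$ on more vertices. For $t=3$ they do not: without a rainbow $P_3$ any two edges with a common end have the same color, the coloring is monochromatic, and $f(H,P_3)=|H|=R_1(H)$ for every graph $H$ with $|H|\ge3$ vertices. This paper concerns $t=5$, where
\[
f(H,P_5)\ge R_3(H)\quad\text{for every graph } H.
\]
Gy\'arf\'as, Lehel and Schelp proved that equality holds when $H$ is a path or a cycle, and Li, Besse, Magnant, Wang and Watts proved that it holds whenever $H$ is connected or bipartite. We take the following conjecture from the paper of Li and Liu \cite{LL}.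

\begin{quote}
\textbf{Conjecture.} For every graph $H$ we have $f(H,P_5)=R_3(H)$.
\end{quote}

To see why one would expect equality, and where the expectation can fail, consider what a coloring with many colors and no rainbow $P_5$ looks like. A \emph{block coloring} of $K_n$ is given by a partition of the vertex set into \emph{blocks} $V_1,\dots,V_k$ and distinct colors $0,1,\dots,k$, not all of which need occur, such that every edge between two blocks has color $0$ and every edge inside $V_i$ has color $0$ or $i$. It is \emph{full} if every edge inside $V_i$ has color $i$. Block colorings have no rainbow $P_5$ (Lemma~\ref{lem:block}). Conversely, a coloring with at least four colors and no rainbow $P_5$ is a block coloring unless all but five vertices span a monochromatic clique (Lemma~\ref{lem:structure}). Now let $H$ be connected and merge the colors $1,\dots,k$ of a block coloring into one. A copy of $H$ in the merged color lies inside one block, so it was monochromatic already. Hence a block coloring without a monochromatic connected $H$ has fewer than $R_2(H)\le R_3(H)$ vertices, and the many colors have gained nothing. For disconnected $H$ the merging can create a copy of $H$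 whose components lie in different blocks. This is the gap that our examples use: $H$ consists of one fixed component of large chromatic number, which allows many blocks, and many small components, which make each block large but keep $R_3(H)$ small.

We write $A\cup B$ for the disjoint union of graphs, $mB$ for $m$ disjoint copies of $B$, and $\chi$ for the chromatic number. The first result has an elementary proof.

\begin{theorem}\label{thm:short}
Let $A$ and $B$ be graphs without isolated vertices, each with at least one edge. Put $a=|A|$, $b=|B|$, $\ell=\max(a,b)$ and $r=\chi(A)-1$, and assume $r\ge4$. Let $m\ge1$ and $H=A\cup mB$. Then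
\[
f(H,P_5)\ge r(bm+a-1)+1,\qquad R_3(H)\le 3b(m+a-1)+R_3(K_\ell).
\]
Hence $f(H,P_5)>R_3(H)$ whenever $bm\ge 3ab+R_3(K_\ell)$. In particular, $H=K_5\cup mK_2$ with $2m\ge 30+R_3(K_5)$ is a counterexample to the conjecture.
\end{theorem}

When $B=K_2$ both numbers can be found exactly. For a graph $A$ with $\chi(A)\ge3$ let
\begin{itemize}
\item $\beta(A)$ be the least number of vertices whose deletion makes $A$ bipartite;
\item $\sigma(A)$ be the minimum, over all partitions of $V(A)$ into $\chi(A)$ independent sets, of the size of the smallest set.
\end{itemize}
For example, $\beta(K_t)=t-2$ and $\sigma(K_t)=1$ for $t\ge 3$.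

\begin{theorem}\label{thm:exact}
Let $A$ be a graph without isolated vertices and with $\chi(A)\ge3$. There is $m_0(A)$ such that for all $m\ge m_0(A)$, with $H=A\cup mK_2$ and $h=|A|+2m$,
\[
R_3(H)=2(h-1)+\beta(A),\qquad f(H,P_5)=(\chi(A)-1)(h-1)+\sigma(A).
\]
\end{theorem}

For $s\ge1$ let $W_s$ be the graph that consists of two adjacent vertices $u,v$, triangles $ux_iy_i$ and triangles $vz_iw_i$ for $1\le i\le s$, where the $4s$ vertices $x_i,y_i,z_i,w_i$ are distinct.

\begin{corollary}\label{cor:main}
Let $A$, $m\ge m_0(A)$ and $H=A\cup mK_2$ be as in Theorem~\ref{thm:exact}.
\begin{enumerate}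
\item[(1)] $f(H,P_5)=R_3(H)$ if and only if $\chi(A)=3$ and $\sigma(A)=\beta(A)$.
\item[(2)] $f(H,P_5)/R_3(H)\to(\chi(A)-1)/2$ as $m\to\infty$. Thus $f(H,P_5)/R_3(H)$ is unbounded over all graphs $H$.
\item[(3)] For $A=K_4$ we have $f(H,P_5)=6m+10$ and $R_3(H)=4m+8$.
\item[(4)] For $A=W_s$ the graph $H$ is $3$-chromatic and $f(H,P_5)-R_3(H)=s-1$. So $H$ is a counterexample to the conjecture for each $s\ge2$.
\end{enumerate}
\end{corollary}

Parts (1) and (4) give counterexamples of every chromatic number at least $3$, and part (4) shows that in the theorem of Li, Besse, Magnant, Wang and Watts the word ``bipartite'' cannot be replaced by ``$3$-colorable''.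

Section~\ref{sec:short} proves Theorem~\ref{thm:short}. Section~\ref{sec:colorings} gives the colorings behind the lower bounds in Theorem~\ref{thm:exact} and deduces Corollary~\ref{cor:main}. Section~\ref{sec:structure} describes the colorings without a rainbow $P_5$. The two upper bounds in Theorem~\ref{thm:exact} end with the same kind of counting argument, which is simpler for $f(H,P_5)$. We therefore bound $f(H,P_5)$ first, in Section~\ref{sec:f}, using the bound on $R_3(H)$, and prove the latter independently in Section~\ref{sec:R}.

\paragraph{Notation.} The color of an edge $xy$ is $c(xy)$, and ``color $i$ contains $F$'' means that the graph formed by the edges of color $i$ contains a copy of $F$. For a graph $G$, the matching number $\nu(G)$ is the largest number of pairwise disjoint edges, the cover number $\tau(G)$ is the least size of a vertex set that meets every edge, and $\alpha(G)$ is the largest size of an independent set. A set is a vertex cover exactly when its complement is independent, so $\tau(G)+\alpha(G)=|G|$. For a matching $M$, the set of vertices it covers is $V(M)$. Finally, $K_q(a)$ is the complete $q$-partite graph with parts of size $a$; it contains every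 graph with at most $a$ vertices and chromatic number at most $q$.

\section{A short disproof}\label{sec:short}

The lower bound on $f(H,P_5)$ comes from block colorings.

\begin{lemma}\label{lem:block}
Consider a block coloring with blocks $V_1,\dots,V_k$.
\begin{enumerate}
\item[(a)] It contains no rainbow $P_5$.
\item[(b)] If $H$ has no isolated vertices and every block has fewer than $|H|$ vertices, then no color $i\ge1$ contains $H$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) A rainbow $P_5$ has four edges of distinct colors, so at most one edge of color $0$. Only edges of color $0$ pass from one block to another. Hence the path meets at most two blocks $V_i,V_j$ and uses only colors from $\{0,i,j\}$, which is too few. (b) Every vertex of a copy of $H$ in color $i$ is an end of an edge of color $i$ and so lies in $V_i$.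
\end{proof}

Part (b) is the place where isolated vertices must be excluded: otherwise a block with $|H|-1$ vertices could hold all the edges of $H$, with an isolated vertex placed elsewhere. The upper bound on $R_3(H)$ comes from the following observation, which says that a color can contain $A$ or many copies of $B$, but not both.

\begin{lemma}\label{lem:packing}
If a graph $G$ contains $A$ but not $A\cup mB$, then every family of pairwise disjoint copies of $B$ in $G$ has at most $m+|A|-1$ members.
\end{lemma}

\begin{proof}
Fix a copy of $A$ in $G$. At most $|A|$ members of the family meet it, since they are disjoint, and at most $m-1$ members avoid it, since $G$ does not contain $A\cup mB$.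
\end{proof}

\begin{example}\label{ex:K5}
Let $H=K_5\cup mK_2$, which has $2m+5$ vertices. Take the full block coloring with four blocks of $2m+4$ vertices each. Color $0$ is $4$-partite and contains no $K_5$, and Lemma~\ref{lem:block} excludes a rainbow $P_5$ and a copy of $H$ in the colors $1,\dots,4$. So $f(H,P_5)\ge 4(2m+4)+1=8m+17$. This coloring has five colors, and merging two of the colors $1,\dots,4$ creates $H$, with $K_5$ in one block and the matching in the other.

Now take any $3$-coloring of $K_n$ without a monochromatic $H$. A color that contains $K_5$ has no matching with more than $m+4$ edges. Delete disjoint edges of such colors, together with their ends, as long as possible. At most $3(m+4)$ edges, hence at most $6m+24$ vertices, are deleted. On the remaining vertices the colors that contained $K_5$ have no edge at all and the other colors have no $K_5$, so fewer than $R_3(K_5)$ vertices remain. Thus $R_3(H)\le 6m+24+R_3(K_5)$, and $f(H,P_5)>R_3(H)$ as soon as $2m>R_3(K_5)+7$.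
\end{example}

In short, each of three colors can account for about $2m$ vertices, and so can each of four blocks. The general case replaces edges by copies of $B$.

\begin{proof}[Proof of Theorem~\ref{thm:short}]
Let $h=|H|=a+bm$. In the full block coloring with $r$ blocks of size $h-1$, color $0$ is $r$-partite, so it does not contain $A$, whose chromatic number is $r+1$. By Lemma~\ref{lem:block}, $f(H,P_5)\ge r(h-1)+1$.

Let $K_n$ be $3$-colored without a monochromatic $H$, and let $J$ be the set of colors that contain $A$. Start with $U=V(K_n)$ and, as long as $U$ contains a copy of $B$ in a color from $J$, delete its vertices from $U$. The deleted copies are disjoint, so by Lemma~\ref{lem:packing} at most $m+a-1$ of them have any given color, and at most $3b(m+a-1)$ vertices are deleted. In the final set $U$ no color from $J$ contains $B$ and no other color contains $A$. Since $K_\ell$ contains both $A$ and $B$, there is no monochromatic $K_\ell$ in $U$, and $|U|\le R_3(K_\ell)-1$. Hence $n\le 3b(m+a-1)+R_3(K_\ell)-1$, which is the second bound.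

Since $r\ge4$, the first bound minus the second is at least
\[
4(bm+a-1)+1-3b(m+a-1)-R_3(K_\ell)=bm+1+4(a-1)-3b(a-1)-R_3(K_\ell),
\]
and this is positive when $bm\ge 3ab+R_3(K_\ell)$. For $A=K_5$ and $B=K_2$ we have $r=4$, $\ell=5$ and $3ab=30$.
\end{proof}

The hypothesis $r\ge4$ enters only in the final comparison of $rbm$ with $3bm$. To reach smaller chromatic numbers one needs the true order of $R_3(H)$, which for $B=K_2$ is $4m$ rather than $6m$.

\section{Three colorings for $A\cup mK_2$}\label{sec:colorings}

In this section and in Sections~\ref{sec:f} and~\ref{sec:R}, $A$ is a graph without isolated vertices and with $\chi(A)\ge3$, and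
\[
a=|A|,\quad r=\chi(A)-1\ge2,\quad \beta=\beta(A),\quad \sigma=\sigma(A),\quad \tau=\tau(A),
\]
\[
H=A\cup mK_2,\qquad h=a+2m,\qquad \mu=m+a-1 .
\]
We have $1\le\beta\le a-2$, because $A$ is not bipartite and a graph on two vertices is. By Lemma~\ref{lem:packing} with $B=K_2$,
\begin{equation}\label{eq:mu}
\text{a color that contains $A$ but not $H$ has matching number at most $\mu$.}
\end{equation}
The following colorings are defined for every $m\ge1$.

\paragraph{Coloring I (many colors).} Take the full block coloring with $r$ blocks of size $h-1$ and one more block of size $\sigma-1$, omitted if $\sigma=1$. The blocks would split a copy of $A$ in color $0$ into at most $r+1$ independent sets. Since $\chi(A)=r+1$, all $r+1$ sets would be nonempty and one of them would have at most $\sigma-1$ vertices, against the definition of $\sigma$. So color $0$ does not contain $A$, and Lemma~\ref{lem:block} deals with the rest.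

\paragraph{Coloring II (two cliques).} Take a clique on $h-1$ vertices in color $1$, a disjoint clique on $h-1$ vertices in color $2$, and a further set $Z$ of $\beta-1$ vertices. All other edges, including those inside $Z$, have color $0$. Colors $1$ and $2$ live on $h-1$ vertices each and do not contain $H$. Outside $Z$ color $0$ is bipartite, so a copy of $A$ in color $0$ would become bipartite after the deletion of at most $\beta-1$ vertices, which is impossible.

\medskip
These two colorings prove the lower bounds in Theorem~\ref{thm:exact}.

\begin{proposition}\label{prop:lower}
For every $m\ge1$ we have $f(H,P_5)\ge r(h-1)+\sigma$ and $R_3(H)\ge 2(h-1)+\beta$.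
\end{proposition}

For $\chi(A)=3$ the two colorings differ only in the small set. In Coloring~I it has a color of its own, so the vertices of $A$ placed there must be independent. In Coloring~II no fourth color is available, and the colors $1$ and $2$ cannot be used inside $Z$: a clique on $h-1$ vertices contains $A\cup(m-1)K_2$, and one disjoint edge of the same color completes $H$. This matches the two parameters. When $\chi(A)=3$, the number $\sigma$ is the least size of an \emph{independent} set whose deletion makes $A$ bipartite, since such sets are exactly the members of partitions into three independent sets. In particular,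
\begin{equation}\label{eq:sigmabeta}
\sigma\ge\beta\quad\text{if }\chi(A)=3.
\end{equation}

A third coloring is not needed for the lower bounds, but it is a competitor of Coloring~II that the proof of the upper bound has to meet.

\paragraph{Coloring III (a clique and two covers).} Take disjoint sets $Q,T_2,T_3$ with $|Q|=h-1$ and $|T_2|=|T_3|=m+\tau-1$. Edges inside $Q$ have color $1$, edges with an end in $T_2$ have color $2$, and the remaining edges, all of which have an end in $T_3$, have color $3$. For $i=2,3$ the set $T_i$ covers all edges of color $i$, while $\tau(H)=\tau+m>|T_i|$, so color $i$ does not contain $H$; color $1$ lives on $h-1$ vertices. The number of vertices is $4m+a+2\tau-3$.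

\medskip
Coloring II has $4m+2a+\beta-3$ vertices, so it is at least as large as Coloring~III because
\begin{equation}\label{eq:tau}
2\tau\le a+\beta .
\end{equation}
Indeed, deleting $\beta$ suitable vertices leaves a bipartite graph on $a-\beta$ vertices, whose larger side shows $\alpha(A)\ge(a-\beta)/2$, and $2\tau=2a-2\alpha(A)$. For $A=K_a$ both sides of \eqref{eq:tau} equal $2a-2$, so the two colorings have the same size although their structure is quite different.

\begin{proof}[Proof of Corollary~\ref{cor:main} from Theorem~\ref{thm:exact}]
We have $f(H,P_5)-R_3(H)=(\chi(A)-3)(h-1)+\sigma-\beta$. If $\chi(A)\ge4$ this is at least $(h-1)+\sigma-\beta>0$, since $h-1\ge a>\beta$. If $\chi(A)=3$ it equals $\sigma-\beta$. This proves (1). For (2), divide the two formulas and let $h\to\infty$; then take $A=K_t$ with $t$ large. For (3), $h-1=2m+3$, $\beta=2$ and $\sigma=1$ give $3(2m+3)+1=6m+10$ and $2(2m+3)+2=4m+8$.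

For (4), the triangles $ux_1y_1$ and $vz_1w_1$ are disjoint, so $\beta(W_s)\ge2$, and $W_s-\{u,v\}$ is a matching, so $\beta(W_s)=2$. The set $\{u,z_1,\dots,z_s\}$ is independent, and its deletion leaves the star with edges $vw_i$ and the edges $x_iy_i$, a bipartite graph. Hence $\chi(W_s)=3$ and $\sigma(W_s)\le s+1$. Conversely, let $Z$ be a member of a partition into three independent sets. It meets every triangle and misses one of the adjacent vertices $u,v$; by symmetry let $u\notin Z$. Then $Z$ contains a vertex of each pair $\{x_i,y_i\}$ and a vertex of the triangle $vz_1w_1$, so $|Z|\ge s+1$. Thus $\sigma(W_s)=s+1$ and the difference is $\sigma-\beta=s-1$.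
\end{proof}

\begin{remark}
Theorem~\ref{thm:exact} needs both $\chi(A)\ge3$ and large $m$. For $A=K_2$ the formula for $f(H,P_5)$ would give $h=2m+2$, whereas Coloring~III, which makes sense for this $A$, has three colors and $4m+1$ vertices. For $A=K_4$ and $m=0$ the graph $H$ is connected, so $f(H,P_5)=R_3(H)$, while the two formulas give different values.
\end{remark}

\section{Colorings without a rainbow $P_5$}\label{sec:structure}

The next lemma is a weak form of a theorem of Thomason and Wagner \cite{TW}. We include a proof.

\begin{lemma}\label{lem:structure}
Let $n\ge7$, and let $K_n$ be edge-colored so that at least four colors occur and there is no rainbow $P_5$. Then at least one of the following holds.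
\begin{enumerate}
\item[(D)] After renaming the colors, the coloring is a block coloring.
\item[(M)] Some $n-5$ vertices span a monochromatic clique.
\end{enumerate}
\end{lemma}

Alternative (M) cannot be dropped. Give the edges at one vertex $p$ distinct colors and all other edges one further color. A path has at most two edges at $p$ and so at most three colors, but $p$ sees more than two colors, which does not happen in a block coloring.

\begin{proof}
Let $V$ be the vertex set and $S(x)$ the set of colors on the edges at $x$. We distinguish cases by the sizes of these sets. If all are small, they organize the coloring into blocks. If some vertex $p$ sees three or more colors, paths through $p$ can pick up two chosen colors there, and this forces almost all other edges to have one color. The only tool is the following: if three edges of a path on five vertices have distinct colors, the fourth edge has one of these three colors.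

\medskip\noindent\textbf{Case 1: $|S(x)|\le2$ for all $x$.}
The sets $S(x)$ intersect pairwise, since $c(xy)\in S(x)\cap S(y)$, and their union is the set of all colors. We claim that one color lies in all of them. If some $S(x)$ has one element, that element does. Otherwise all $S(x)$ have two elements. Suppose there is no common element. Then there are two different sets, say $\{1,2\}$ and $\{1,3\}$, and a set that avoids $1$, which must be $\{2,3\}$. A two-element set with an element outside $\{1,2,3\}$ misses one of these three sets, so only three colors occur, a contradiction. Call the common color $0$. For each other color $i$ let $V_i=\{x:S(x)=\{0,i\}\}$, and let each vertex with $S(x)=\{0\}$ form a block by itself. The color of $xy$ lies in $S(x)\cap S(y)$, which is $\{0\}$ for different blocks and $\{0,i\}$ inside $V_i$. This is (D).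

\medskip\noindent\textbf{Case 2: $|S(p)|\ge4$ for some $p$.}
Let $c(pb_i)=i$ for $i=1,\dots,4$ and $W=V\setminus\{p,b_1,\dots,b_4\}$. We show that $W$ is monochromatic. First,
\begin{equation}\label{eq:caseA}
\text{if $y,z\in W$, $c(yz)=\gamma$ and $i\in\{1,2,3,4\}\setminus\{\gamma\}$, then $c(b_iy)\in\{\gamma,i\}$.}
\end{equation}
Otherwise $i$, $c(b_iy)$, $\gamma$ are distinct, some $j\in\{1,2,3,4\}$ differs from all three, and $b_jpb_iyz$ is rainbow.

Suppose that $y,z,z'\in W$ satisfy $c(yz)=\gamma\ne\gamma'=c(yz')$. Choose distinct $i,j\in\{1,2,3,4\}\setminus\{\gamma,\gamma'\}$. By \eqref{eq:caseA}, $c(b_iy)\in\{\gamma,i\}\cap\{\gamma',i\}=\{i\}$, likewise $c(b_jy)=j$, and $c(b_iz)\in\{\gamma,i\}$, $c(b_jz')\in\{\gamma',j\}$. The path $b_izyz'b_j$ has colors $c(b_iz),\gamma,\gamma',c(b_jz')$ and is not rainbow, so $c(b_iz)=\gamma$ or $c(b_jz')=\gamma'$. The exchange of $(z,\gamma,i)$ with $(z',\gamma',j)$ is a symmetry, so we may assume $c(b_iz)=\gamma$. The path $b_jz'yb_iz$ has colors $c(b_jz'),\gamma',i,\gamma$, which excludes $c(b_jz')=j$; so $c(b_jz')=\gamma'$. Now $zb_ipb_jz'$ has colors $\gamma,i,j,\gamma'$ and is rainbow, a contradiction. Hence any two edges of $W$ with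 a common end have the same color, and $W$ is a monochromatic clique on $n-5$ vertices.

\medskip\noindent\textbf{Case 3: $|S(p)|=3$ for some $p$.}
Let $S(p)=\{1,2,3\}$ and $N_i=\{x:c(px)=i\}$, so that $N_1,N_2,N_3$ are nonempty and partition $V\setminus\{p\}$. A fourth color, say $4$, occurs on some edge, and no edge of color $4$ contains $p$.

\medskip\noindent\emph{Case 3a: some edge $uv$ of color $4$ lies inside one of the sets $N_i$, say $N_1$.} The situation is symmetric under exchanging $u$ with $v$ and under exchanging the colors $2$ and $3$. We first show that $u$ is joined in color $4$ to every vertex other than $p$.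

Let $b_2\in N_2$ and $b_3\in N_3$ be arbitrary and $W=V\setminus\{p,u,v,b_2,b_3\}$. The paths $b_2pvub_3$ (colors $2,1,4,c(ub_3)$) and $b_2pb_3uv$ (colors $2,3,c(ub_3),4$) give $c(ub_3)\in\{1,2,4\}\cap\{2,3,4\}$. With the symmetric statement,
\begin{equation}\label{eq:B1a}
c(ux)\in\{2,4\}\ \text{ for } x\in N_3,\qquad c(ux)\in\{3,4\}\ \text{ for } x\in N_2 .
\end{equation}
For $w\in W$ the paths $b_jpvuw$ (colors $j,1,4,c(uw)$) with $j=2,3$ give
\begin{equation}\label{eq:B1b}
c(uw)\in\{1,4\}\ \text{ for } w\in W.
\end{equation}
Suppose $c(ub_3)=2$, and pick $w\in W$, which is possible as $n\ge6$. If $w\in N_1$, then $vub_3pw$ has colors $4,2,3,1$. If $w\in N_2\cup N_3$, then $c(uw)=4$ by \eqref{eq:B1a} and \eqref{eq:B1b}, and $wub_3pv$ has colors $4,2,3,1$. Both paths are rainbow, so $c(ub_3)=4$. As $b_3$ was arbitrary, and by the symmetry between $2$ and $3$, all edges from $u$ to $N_2\cup N_3$ have color $4$. For $w\in W\cap N_1$ the path $b_2pb_3uw$ has colors $2,3,4,c(uw)$, and with \eqref{eq:B1b} this gives $c(uw)=4$.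

Put $b_1=v$, so that $c(pb_j)=j$ and $c(b_ju)=4$ for $j=1,2,3$. Let $x,w\in W$ be distinct with $w\in N_i$. For each of the two indices $j\ne i$ the path $xwpb_ju$ has colors $c(xw),i,j,4$, and therefore $c(xw)\in\{i,4\}$. So an edge of $W$ between different sets $N_i$ has color $4$, and an edge $xy$ inside $W\cap N_i$ has color $i$ or $4$. Suppose it has color $i$. If $i=2$, then $xyupb_3$ has colors $2,4,1,3$. If $i=3$, then $xyupb_2$ has colors $3,4,1,2$. If $i=1$, we first find $c(yb_2)$: the paths $b_2ypb_3u$, $yb_2pb_3u$ and $yb_2pvu$ put it in $\{1,3,4\}$, $\{2,3,4\}$ and $\{1,2,4\}$ respectively, so $c(yb_2)=4$, and $xyb_2pb_3$ has colors $1,4,2,3$. Each time there is a rainbow path. Hence $W$ is a clique of color $4$ on $n-5$ vertices.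

\medskip\noindent\emph{Case 3b: no edge of color $4$ lies inside a set $N_i$.} We first prove a statement about an arbitrary edge of color $4$.

\medskip\noindent\emph{Claim. Let $c(uv)=4$ with $u\in N_i$, $v\in N_j$ and $\{i,j,k\}=\{1,2,3\}$. Let $X=(N_i\setminus\{u\})\cup(N_j\setminus\{v\})$. Then all edges inside $N_k$ have color $k$, all edges between $N_k$ and $X$ have color $4$, and $|N_k|=1$ or $X=\emptyset$.}

\medskip
Let $b\in N_k$ and $w\notin\{p,b,u,v\}$. The paths $vupbw$ (colors $4,i,k,c(bw)$) and $uvpbw$ (colors $4,j,k,c(bw)$) give $c(bw)\in\{k,4\}$. If $w\in N_k$, then $c(bw)=k$ by the assumption of Case~3b. If $w\in N_i\setminus\{u\}$, the path $bwpvu$ has colors $c(bw),i,j,4$, and if $w\in N_j\setminus\{v\}$, the path $bwpuv$ has colors $c(bw),j,i,4$; both exclude $c(bw)=k$, so $c(bw)=4$. Finally, if $b,b'\in N_k$ are distinct and $x\in X$, then $bb'xpv$ (for $x\in N_i$, colors $k,4,i,j$) or $bb'xpu$ (for $x\in N_j$, colors $k,4,j,i$) is rainbow. This proves the claim.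

Fix an edge $uv$ as in the claim. If $X=\emptyset$, then $N_k$ is a clique of color $k$ on $n-3$ vertices and (M) holds. Otherwise $N_k=\{b\}$ and, after exchanging $(u,i)$ with $(v,j)$ if necessary, there is $x\in N_i\setminus\{u\}$, with $c(xb)=4$. Apply the claim to the edge $xb$, for which the third set is $N_j$. Since $u\in N_i\setminus\{x\}$, we get $|N_j|=1$. So $N_j=\{v\}$ and $N_i=V\setminus\{p,b,v\}$. For distinct $y,z\in N_i\setminus\{u,x\}$ the paths $uvpyz$ (colors $4,j,i,c(yz)$) and $xbpyz$ (colors $4,k,i,c(yz)$) give $c(yz)\in\{i,4\}$, and $c(yz)\ne4$ in Case~3b. So $N_i\setminus\{u,x\}$ is a clique of color $i$ on $n-5$ vertices.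
\end{proof}

\section{The upper bound for $f(H,P_5)$}\label{sec:f}

We keep the notation of Section~\ref{sec:colorings}. From now on $m$ is large in terms of $a$, and $O(1)$ denotes a quantity whose absolute value is bounded by a function of $a$ alone. The numbers $r,\beta,\sigma,\tau$ are at most $a$. It remains to prove the following two statements, which together with Proposition~\ref{prop:lower} give Theorem~\ref{thm:exact}.

\begin{proposition}\label{prop:Rupper}
If $m$ is large in terms of $a$, then $R_3(H)\le 2(h-1)+\beta$.
\end{proposition}

\begin{proposition}\label{prop:fupper}
If $m$ is large in terms of $a$, then $f(H,P_5)\le r(h-1)+\sigma$.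
\end{proposition}

Here we deduce Proposition~\ref{prop:fupper} from Proposition~\ref{prop:Rupper}. A rough count will show that a coloring that violates it has $r$ blocks of size $2m+O(1)$. The difficulty is the exact constant, since color $0$ may have edges inside the blocks in a pattern we do not control. The method is to count the vertices that are left over. In each large block we reserve a clique on $a$ vertices, which holds $A$, and a maximum matching beside it, which has at most $m-1$ edges; together they cover at most $h-2$ vertices. In Coloring~I this leaves one vertex in each large block and the $\sigma-1$ vertices of the small block. With one vertex more, at least $r+\sigma$ vertices are left over. Then either two of them have many edges of the block color to the same matching, or $\sigma$ of them are joined in color $0$ to almost everything. The second case gives a place for the smallest independent set of $A$. In the first case the block splits, by the following lemma. For a matching $M$ and $x\in V(M)$ let $\bar x$ be the vertex matched to $x$.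

\begin{lemma}\label{lem:augment}
Let $M$ be a matching in a graph $G$, let $w\ne w'$ be vertices outside $V(M)$, and let $x\ne x'$ be vertices of $V(M)$ such that $w\bar x$ and $w'\overline{x'}$ are edges of $G$. If $xx'$ is an edge of $G$, then $G$ has a matching with $|M|+1$ edges and vertex set $V(M)\cup\{w,w'\}$.
\end{lemma}

\begin{proof}
If $x'=\bar x$, then $\overline{x'}=x$ and $xx'\in M$; replace $xx'$ by $wx'$ and $w'x$. Otherwise $x\bar x$ and $x'\overline{x'}$ are two different edges of $M$; replace them by $w\bar x$, $xx'$ and $\overline{x'}w'$.
\end{proof}

So if $M$ cannot be enlarged, the partners of the neighbors of $w$ and the partners of the neighbors of $w'$ have no edge of $G$ between them. Inside a block the missing edges have color $0$.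

\begin{proof}[Proof of Proposition~\ref{prop:fupper}]
Let $n=r(h-1)+\sigma$, and suppose that $K_n$ is colored with no rainbow $P_5$ and no monochromatic $H$. We have
\begin{equation}\label{eq:nR}
n\ge 2(h-1)+\beta\ge R_3(H).
\end{equation}
The first inequality follows from \eqref{eq:sigmabeta} if $r=2$ and from $h-1\ge a\ge\beta$ if $r\ge3$; the second is Proposition~\ref{prop:Rupper}. Hence at least four colors occur, and Lemma~\ref{lem:structure} applies. Alternative (M) gives a monochromatic clique on $n-5\ge 2(h-1)-5\ge h$ vertices, which contains $H$. So the coloring is a block coloring with blocks $V_1,\dots,V_k$.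

\medskip\noindent\textbf{Case 1: color $0$ contains $A$.}
Then color $0$ has few disjoint edges, one block contains most vertices, and the merging argument of the introduction can be rescued. By \eqref{eq:mu} a maximum matching of color $0$ has at most $\mu$ edges, so it leaves uncovered a set of at least $n-2\mu\ge 2(h-1)-2\mu=2m$ vertices. This set spans no edge of color $0$ and therefore lies in one block, say $V_1$. The complete bipartite graph between $V_1$ and $V\setminus V_1$ has color $0$ and a matching of size $\min(|V_1|,|V\setminus V_1|)$. This is at most $\mu$, and $|V_1|\ge2m>\mu$, so $|V\setminus V_1|\le\mu<h$. Merge all colors other than $0$ and $1$ into one. The merged color lives on $V\setminus V_1$, so it does not contain $H$. We obtain a $3$-coloring of $K_n$ without a monochromatic $H$, against \eqref{eq:nR}.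

\medskip\noindent\textbf{Case 2: color $0$ does not contain $A$.}
Then every clique of color $0$ has at most $a-1$ vertices. One vertex from each block forms such a clique, so $k\le a-1$. Let $\rho=R_2(K_a)$ and call a block \emph{large} if it has at least $\rho$ vertices; let $I$ be the set of indices of large blocks. For $i\in I$ the block $V_i$ has only colors $0$ and $i$, so it contains a clique $A_i$ of color $i$ on $a$ vertices. Let $M_i$ be a maximum matching of color $i$ in $V_i\setminus A_i$. Then $|M_i|\le m-1$, since otherwise color $i$ contains $H$. The set $L_i=V_i\setminus(A_i\cup V(M_i))$ spans no edge of color $i$, so it is a clique of color $0$ and $|L_i|\le a-1$. Hence $|V_i|\le 2m+2a$.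

There are exactly $r$ large blocks. If $|I|\ge r+1$, color $0$ contains $K_{r+1}(a)$ and hence $A$. If $|I|\le r-1$, then $2rm\le n\le(r-1)(2m+2a)+a\rho$, which fails for large $m$. With $|I|=r$, every large block has at least $2rm-(r-1)(2m+2a)-a\rho=2m-O(1)$ vertices, so $|V(M_i)|\ge|V_i|-2a\ge 2m-O(1)$.

Let $L$ be the union of the sets $L_i$, $i\in I$, and of all blocks that are not large. Then
\[
|L|=n-\sum_{i\in I}(a+2|M_i|)\ge r(h-1)+\sigma-r(h-2)=r+\sigma .
\]
Call $w\in L$ \emph{attached} if $w\in L_i$ for some $i\in I$ and $w$ has at least $2a$ neighbors in $V(M_i)$ in color $i$.

Each $L_i$ contains at most one attached vertex. Suppose $w\ne w'$ in $L_i$ are attached, and let $B_w=\{x\in V(M_i):c(w\bar x)=i\}$, and similarly $B_{w'}$. Both sets have at least $2a$ elements, so they have disjoint subsets of size $a$. By Lemma~\ref{lem:augment} and the maximality of $M_i$, no edge between these subsets has color $i$, so all have color $0$. Together with $a$ vertices from each of the other $r-1$ large blocks they form $K_{r+1}(a)$ in color $0$, which contains $A$.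

So at most $r$ vertices of $L$ are attached, and there is a set $L'\subseteq L$ of $\sigma$ vertices that are not. Let $w\in L'$ and $i\in I$. If $w\notin V_i$, then $w$ is joined to all of $V(M_i)$ in color $0$; if $w\in V_i$, it is joined in color $0$ to all but fewer than $2a$ vertices of $V(M_i)$. Since $|V(M_i)|\ge 2a\sigma+a$ for large $m$, each $V(M_i)$ contains $a$ vertices joined in color $0$ to all of $L'$. These $r$ sets lie in different blocks, so all edges between them have color $0$. Take a partition of $V(A)$ into $r+1$ independent sets, one of size $\sigma$. Place that set on $L'$ and the others in the $r$ chosen sets. No edge inside $L'$ is needed, and we find $A$ in color $0$, a contradiction.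
\end{proof}

\section{The upper bound for $R_3(H)$}\label{sec:R}

We prove Proposition~\ref{prop:Rupper}. Let
\[
n=2(h-1)+\beta=4m+2a+\beta-2,\qquad\text{so that}\quad 4m\le n\le 4m+3a,
\]
and suppose that $K_n$, with vertex set $V$, is $3$-colored without a monochromatic $H$. Let $G_i$ be the graph of color $i$, let $\nu_i=\nu(G_i)$, and let $J$ be the set of colors that contain $A$. By \eqref{eq:mu}, $\nu_i\le\mu$ for $i\in J$. A color outside $J$ has no clique on $a$ vertices.

If $|J|\le1$, delete the vertices of a maximum matching of the color in $J$, if there is one. The remaining vertices span no monochromatic $K_a$, so $n\le 2\mu+R_3(K_a)=2m+O(1)$, which is false for large $m$. The cases $|J|=2$ and $|J|=3$ lead to colorings close to Colorings~II and~III respectively. In each case we first find this structure up to $O(1)$ vertices and then count exactly.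

\subsection{Graphs with small matching number}

No block structure is given now, and we have to extract one from the bounds $\nu_i\le\mu$. A graph with matching number about $m$ can be a clique on about $2m$ vertices, or a set of about $m$ vertices joined to everything, or a mixture of the two. The Tutte--Berge formula makes this precise: every graph $G$ has a vertex set $S$ with
\[
\nu(G)=|S|+\sum_{C}\lfloor|C|/2\rfloor ,
\]
where $C$ runs over the components of $G-S$. (The right side equals $\frac12(|G|+|S|-\mathrm{odd}(G-S))$, where $\mathrm{odd}$ counts the components of odd order, and the formula says that $\nu(G)$ is the minimum of this expression over all $S$.)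

For $i\in J$ fix such a set $S_i$ for $G_i$ and put $s_i=|S_i|\le\nu_i\le\mu$. Let $U=V\setminus\bigcup_{i\in J}S_i$. For $i\in J$ and $x,y\in U$ write $x\sim_i y$ if $x$ and $y$ lie in the same component of $G_i-S_i$. This is an equivalence relation on $U$, whose classes we call \emph{$i$-classes}, and two vertices of $U$ joined by an edge of color $i\in J$ are in the same $i$-class. Each $i$-class lies in its own component $C$, and $|C|-1\le2\lfloor|C|/2\rfloor$. Therefore
\begin{equation}\label{eq:TB}
\sum_{C\ i\text{-class}}(|C|-1)\le 2(\nu_i-s_i)\le 2(\mu-s_i).
\end{equation}
In particular, any $t$ of the $i$-classes together have at most $2(\mu-s_i)+t$ vertices.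

\subsection{Two colors contain $A$: the structure}

Let $J=\{1,2\}$ and call the third color $0$. We want two disjoint sets of $2m+O(1)$ vertices that play the role of blocks. By \eqref{eq:TB} a bounded number of $i$-classes has at most $2m+O(1)$ vertices, so the first aim is to cover $U$ by a bounded number of classes.

Recall K\"onig's theorem: in a bipartite graph the largest size of a matching equals the least size of a vertex cover; parallel edges affect neither number. Form the bipartite multigraph whose vertices are the $1$-classes on one side and the $2$-classes on the other, and in which each $u\in U$ is an edge joining its two classes. A matching in it is a set of vertices of $U$ no two of which are related by $\sim_1$ or $\sim_2$. Such a set is a clique of color $0$ and has at most $a-1$ elements. By K\"onig's theorem there are families $\mathcal C_1$ of $1$-classes and $\mathcal C_2$ of $2$-classes with $|\mathcal C_1|+|\mathcal C_2|\le a-1$ whose unions $U_1,U_2$ satisfy $U=U_1\cup U_2$. By \eqref{eq:TB}, $|U_i|\le 2(\mu-s_i)+a$, and so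
\[
4m\le n\le s_1+s_2+|U_1|+|U_2|-|U_1\cap U_2|\le 4\mu+2a-s_1-s_2-|U_1\cap U_2| .
\]
As $4\mu+2a<4m+6a$, we get $s_1+s_2+|U_1\cap U_2|<6a$. Moreover $|U_i|\le 2m+3a$, and $|U_1|+|U_2|\ge n-s_1-s_2\ge 4m-6a$, so $|U_i|\ge 2m-9a$.

The set $U_1$ may still contain edges of color $2$; we remove the vertices responsible. In \eqref{eq:TB} for $i=2$ the classes in $\mathcal C_2$ contribute at least $|U_2|-a\ge 2m-10a$ to a sum that is at most $2\mu<2m+2a$. The other $2$-classes contribute less than $12a$, and since $|C|\le2(|C|-1)$ for $|C|\ge2$, fewer than $24a$ vertices lie in $2$-classes of size at least $2$ outside $\mathcal C_2$. The same holds with $1$ and $2$ exchanged. Let $X_1$ be the set of vertices of $U_1\setminus U_2$ whose $2$-class is a singleton, and $X_2$ the set of vertices of $U_2\setminus U_1$ whose $1$-class is a singleton. These sets are disjoint, $|X_i|=2m+O(1)$, and $Y=V\setminus(X_1\cup X_2)$ has $|Y|=O(1)$. A vertex of $X_1$ has no edge of color $2$ to a vertex of $U$, and a vertex of $X_2$ has no edge of color $1$ to a vertex of $U$. Since $X_1\cup X_2\subseteq U$, this gives: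
\begin{equation}\label{eq:X}
\begin{array}{l}
\text{All edges between $X_1$ and $X_2$ have color $0$. Edges inside $X_i$ have color $0$ or $i$.}\\
\text{Edges of color $2$ at $X_1$ and edges of color $1$ at $X_2$ have their other end in $Y$.}
\end{array}
\end{equation}

\subsection{Two colors contain $A$: the exact count}

We count leftover vertices as in Section~\ref{sec:f}. Since $|X_i|\ge R_2(K_a)$ and color $0$ has no $K_a$, there are sets $A_1\subseteq X_1$ and $A_2\subseteq X_2$ of $a$ vertices that are cliques of colors $1$ and $2$. Then
\begin{equation}\label{eq:avoid}
\text{every matching of color $i$ that avoids $A_i$ has at most $m-1$ edges}\quad(i=1,2).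
\end{equation}
Vertices of $Y$ may have edges of both colors, so we choose the two matchings together: let $M_1$ of color $1$ and $M_2$ of color $2$ be vertex-disjoint matchings in $V\setminus(A_1\cup A_2)$ with $|M_1|+|M_2|$ as large as possible. The set $L=V\setminus(A_1\cup A_2\cup V(M_1)\cup V(M_2))$ spans no edge of color $1$ or $2$. It is a clique of color $0$, and $|L|\le a-1$.

Let $X_i^*$ be the set of vertices covered by those edges of $M_i$ that have both ends in $X_i$; the $M_i$-partner of a vertex of $X_i^*$ is again in $X_i^*$. A vertex of $X_1\setminus X_1^*$ lies in $A_1$ or in $L$, or it is covered by an edge of $M_2$, or by an edge of $M_1$ that leaves $X_1$. In the last two cases the other end is in $Y$ by \eqref{eq:X}. So $|X_1\setminus X_1^*|\le 2a+|Y|$, the same holds for $X_2$, and $|X_i^*|=2m+O(1)$.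

Three things differ from Section~\ref{sec:f}. First, a leftover vertex may have many edges of the wrong color to $X_1^*$ or $X_2^*$. Second, $\chi(A)$ may exceed $3$, so splitting $X_i^*$ once does not yet produce $A$; instead, every leftover vertex beyond the first two will provide a place for one of $\beta$ vertices whose deletion makes $A$ bipartite. Third, attached and unattached vertices are now used at the same time. The sets provided by attached vertices have only bounded size, and they must survive the removal of the exceptional neighbors of unattached vertices. So we need two thresholds with a wide gap between them, and we get them by the pigeonhole principle.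

Let $d_i(w,X)$ be the number of edges of color $i$ from $w$ to $X$. Put $\lambda_0=1$ and $\lambda_{t+1}=2a\lambda_t+a^2$. There are at most $4(a-1)$ numbers $d_i(w,X_j^*)$ with $w\in L$ and $i,j\in\{1,2\}$, so one of the $4a$ disjoint intervals $[\lambda_t,\lambda_{t+1})$, $0\le t<4a$, contains none of them. Fix such a $t$ and put $\lambda=\lambda_t$, $\Lambda=\lambda_{t+1}$; both are $O(1)$. Each of the numbers is \emph{small} (less than $\lambda$) or \emph{large} (at least $\Lambda=2a\lambda+a^2$).

\paragraph{Vertices with many edges of the wrong color.} Let $k_2$ be the number of $w\in L$ with $d_2(w,X_1^*)$ large. As $\Lambda>|L|$, these vertices can be joined by edges of color $2$ to distinct vertices of $X_1^*$. The new edges avoid $V(M_2)\cup A_2$, so \eqref{eq:avoid} gives $|M_2|+k_2\le m-1$; it does not matter that they meet $M_1$. In the same way $|M_1|+k_1\le m-1$, where $k_1$ is the number of $w\in L$ with $d_1(w,X_2^*)$ large. Discarding such a vertex therefore costs nothing: it shortens a matching by one edge, and this leaves two more vertices over. Precisely, let $L^*$ be the set of $w\in L$ with $d_2(w,X_1^*)$ and $d_1(w,X_2^*)$ both small. Then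
\begin{align*}
|L^*|&\ge n-2a-2|M_1|-2|M_2|-k_1-k_2\\
&\ge n-2a-4(m-1)+k_1+k_2\ \ge\ \beta+2 .
\end{align*}

\paragraph{Attached and free vertices.} Partition $L^*$ into
\[
L_1=\{w\in L^*:d_1(w,X_1^*)\text{ large}\},\qquad L_2=\{w\in L^*\setminus L_1:d_2(w,X_2^*)\text{ large}\}
\]
and $L_0=L^*\setminus(L_1\cup L_2)$. For $w\in L_0$ all four numbers are small, so $w$ is joined in color $0$ to all but fewer than $2\lambda$ vertices of each $X_j^*$. For $j\in\{1,2\}$ and $w\in L_j$ let $B_w=\{x\in X_j^*:c(w\bar x)=j\}$, where $\bar x$ is the $M_j$-partner of $x$; then $|B_w|\ge\Lambda$. If $w\ne w'$ lie in $L_j$ and $x\in B_w$, $x'\in B_{w'}$ are distinct, then $c(xx')=0$. Otherwise $c(xx')=j$ by \eqref{eq:X}, and Lemma~\ref{lem:augment} enlarges $M_j$ inside $V(M_j)\cup\{w,w'\}$, a set disjoint from the other matching and from $A_1\cup A_2$, against the choice of $M_1,M_2$.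

\paragraph{Finding $A$ in color $0$.} Each attached vertex gives one part of a complete multipartite graph of color $0$, a side without attached vertices still gives one part, and the free vertices form a clique joined to all parts. For $A=K_4$, where $\beta+2=4$, sizes $(|L_1|,|L_2|,|L_0|)=(2,2,0)$, $(2,1,1)$ and $(1,1,2)$ give four parts, three parts and a vertex, two parts and an edge; each time this contains $K_4$. In general let $q=\max(|L_1|,1)+\max(|L_2|,1)\ge2$. Then $|L_0|+q\ge|L^*|\ge\beta+2$, so there is $L_0'\subseteq L_0$ with $|L_0'|=\max(0,\beta+2-q)\le\beta\le a$. Call a vertex of $X_1^*\cup X_2^*$ \emph{exceptional} if it is not joined in color $0$ to all of $L_0'$; each $X_j^*$ has at most $2a\lambda$ exceptional vertices. Each $B_w$ has at least $\Lambda-2a\lambda=a^2$ vertices that are not exceptional, and there are at most $a-1$ sets $B_w$. So we can choose, one after another, disjoint sets $B'_w\subseteq B_w$ of $a$ non-exceptional vertices for all $w\in L_1\cup L_2$. If $L_j=\emptyset$, choose instead one set of $a$ non-exceptional vertices in $X_j^*$, which is possible since $|X_j^*|=2m+O(1)$. This gives $q$ disjoint sets of size $a$. All edges between two of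 them have color $0$, by the previous paragraph if they lie in the same $X_j^*$ and by \eqref{eq:X} otherwise. The set $L_0'\subseteq L$ is a clique of color $0$, disjoint from these sets and joined to them in color $0$.

Let $D\subseteq V(A)$ have $|D|=\beta$ and $A-D$ bipartite. Place the two sides of $A-D$ in two of the $q$ sets, place $\min(\beta,q-2)$ vertices of $D$ in further sets, one in each, and place the remaining $\max(0,\beta+2-q)$ vertices of $D$ on $L_0'$. Every edge of $A$ goes to an edge of color $0$. This contradicts $0\notin J$ and completes the case $|J|=2$.

\subsection{All three colors contain $A$}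

Let the colors be $1,2,3$. The set $U$ is nonempty, as $|U|\ge n-3\mu>0$ for large $m$, and any two of its vertices are related by one of $\sim_1,\sim_2,\sim_3$, because the edge between them has a color. This again allows us to cover $U$ by few classes.

\begin{lemma}\label{lem:cover}
Let $\sim_1,\sim_2,\sim_3$ be equivalence relations on a nonempty set $U$ such that any two elements are related by at least one of them. Then $U$ is the union of at most two classes.
\end{lemma}

\begin{proof}
Let $C_i(u)$ be the class of $u$ under $\sim_i$. If any two elements are related by at least two of the relations, then $U=C_1(u)\cup C_2(u)$ for every $u$. Otherwise some $u,v$ are related by exactly one relation, say $\sim_1$. An element $w\notin C_1(u)=C_1(v)$ is related to each of $u,v$ by $\sim_2$ or $\sim_3$, and not to both by the same relation. So $w\in C_2(u)\cap C_3(v)$ (first kind) or $w\in C_3(u)\cap C_2(v)$ (second kind). If there is no element of the second kind, $U=C_1(u)\cup C_2(u)$, and if there is none of the first kind, $U=C_1(u)\cup C_3(u)$. Suppose both kinds occur. An element of the first kind and one of the second kind are not related by $\sim_2$, since $C_2(u)\ne C_2(v)$,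 nor by $\sim_3$, since $C_3(v)\neq C_3(u)$. So they are related by $\sim_1$, all elements outside $C_1(u)$ lie in one class of $\sim_1$, and two such classes cover $U$.
\end{proof}

Suppose first that $U=C\cup C'$ for classes of different relations, say a $1$-class $C$ and a $2$-class $C'$, with $C\setminus C'$ and $C'\setminus C$ both nonempty. A vertex of $C\setminus C'$ and a vertex of $C'\setminus C$ are related neither by $\sim_1$ nor by $\sim_2$, hence by $\sim_3$. So the symmetric difference $C\triangle C'$ lies in one $3$-class, and \eqref{eq:TB} gives
\[
2|U|=|C|+|C'|+|C\triangle C'|\le 6\mu-2(s_1+s_2+s_3)+3 .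
\]
Then $n\le|U|+s_1+s_2+s_3\le3\mu+2$, which is false for large $m$.

In all other cases $U$ is covered by at most two classes of one relation, say $\sim_1$. We show that the coloring resembles Coloring~III, with $U$ in the role of $Q$ and $S_2,S_3$ in the roles of $T_2,T_3$.

\paragraph{Sizes.} By \eqref{eq:TB}, $|U|\le2(\mu-s_1)+2$, so
\[
4m\le n\le|U|+s_1+s_2+s_3\le 2\mu+2-s_1+s_2+s_3 .
\]
With $s_2,s_3\le\mu$ this gives $s_1\le 4\mu+2-4m<4a$ and $s_2,s_3\ge4m-3\mu-2>m-3a$. Thus $s_1=O(1)$ and $s_2,s_3=m+O(1)$. Further $|U|\ge n-s_1-s_2-s_3\ge2m-O(1)$, so $|U|=2m+O(1)$. Also $|S_2\cup S_3|\ge n-|U|-s_1\ge 2m-O(1)$, so $|S_2\cap S_3|=s_2+s_3-|S_2\cup S_3|=O(1)$.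

\paragraph{Removing edges of colors $2$ and $3$.} For $i=2,3$ let $Y_i$ be the set of non-isolated vertices of $G_i-S_i$. A component with $|C|\ge2$ has $|C|\le3\lfloor|C|/2\rfloor$, so $|Y_i|\le3(\nu_i-s_i)\le 3(\mu-s_i)=O(1)$. Put
\[
Q'=U\setminus(Y_2\cup Y_3),\qquad T_2'=S_2\setminus(S_1\cup S_3\cup Y_3),\qquad T_3'=S_3\setminus(S_1\cup S_2\cup Y_2).
\]
These sets are disjoint and have sizes $2m+O(1)$, $m+O(1)$, $m+O(1)$. The vertices of $Q'\cup T_2'$ are isolated in $G_3-S_3$, so this set spans no edge of color $3$, and in the same way $Q'\cup T_3'$ spans no edge of color $2$. In particular $Q'$ is a clique of color $1$.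

\paragraph{Removing edges of color $1$.} The clique $Q'$ uses up almost all of the matching number of color $1$, so few disjoint edges of color $1$ can reach outside it. Let $N$ be a largest matching among the edges of color $1$ inside $Q'\cup T_2'\cup T_3'$ that have an end in $T_2'\cup T_3'$. It covers at most $|N|$ vertices of $Q'$, and the other vertices of $Q'$ can be matched among themselves, so
\[
\mu\ge\nu_1\ge|N|+\lfloor(|Q'|-|N|)/2\rfloor\ge(|N|+|Q'|-1)/2 .
\]
Hence $|N|\le2\mu+1-|Q'|=O(1)$. Delete $V(N)$ from the three sets to obtain $Q,T_2,T_3$. By the maximality of $N$, no edge of color $1$ inside $Q\cup T_2\cup T_3$ has an end in $T_2\cup T_3$. So $Q$ is a clique of color $1$, for $i=2,3$ all edges inside $T_i$ and between $T_i$ and $Q$ have color $i$, and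
\[
|Q|=2m+O(1),\qquad |T_i|=m+O(1),\qquad |L|=O(1)\quad\text{for } L=V\setminus(Q\cup T_2\cup T_3).
\]

\paragraph{The exact count.} Each leftover vertex is assigned to the part it resembles. For large $m$ we have $|Q|\ge3(a+|L|)$, so every $w\in L$ has at least $a+|L|$ edges to $Q$ in one of the colors. Partition $L=L_1\cup L_2\cup L_3$ so that the vertices of $L_i$ have this property for color $i$. Whenever at most $a$ vertices of $Q$ are forbidden, the vertices of $L_i$ can be matched greedily in color $i$ to distinct allowed vertices of $Q$.

In color $1$, place $A$ in $Q$, match $L_1$ into the rest of $Q$, and pair up the remaining vertices of $Q$, except possibly one. This gives a matching disjoint from the copy of $A$ with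
\[
|L_1|+\lfloor(|Q|-a-|L_1|)/2\rfloor=\lfloor(|Q|+|L_1|-a)/2\rfloor
\]
edges. The number is at most $m-1$, so $|Q|+|L_1|\le a+2m-1$.

Let $i\in\{2,3\}$ and suppose $|T_i|+|L_i|\ge m+\tau$. Place a minimum vertex cover of $A$ in $T_i$, which has at least $\tau$ vertices for large $m$, and the complementary independent set in $Q$. This is a copy of $A$ in color $i$, and at least $m$ vertices of $T_i\cup L_i$ are unused. Choose $m$ of them and match them in color $i$ to distinct unused vertices of $Q$: first those in $L_i$, then those in $T_i$, which are joined to all of $Q$, where $|Q|\ge a+m$. We obtain $H$ in color $i$, a contradiction. So $|T_i|+|L_i|\le m+\tau-1$.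

Adding the three bounds and using \eqref{eq:tau},
\[
n\le(a+2m-1)+2(m+\tau-1)=4m+a+2\tau-3\le 4m+2a+\beta-3=n-1 .
\]
This contradiction completes the case $|J|=3$ and the proof of Proposition~\ref{prop:Rupper}. Propositions~\ref{prop:lower}, \ref{prop:Rupper} and~\ref{prop:fupper} together prove Theorem~\ref{thm:exact}.

\begin{thebibliography}{9}

\bibitem{LL} Xihe Li and Xiangxiang Liu, \emph{Constrained Ramsey numbers for rainbow $P_5$}, arXiv:2510.18243 (2025).

\bibitem{TW} Thomason and Wagner, J. Graph Theory \textbf{54} (2007).

\end{thebibliography}
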